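# Uniqueness of residue-one maps between Rouquier complexes

## 1. Maps from the identity into the complex of a positive braid

A braid on Coxeter generators has a Rouquier complex, a complex of Soergel-type objects. Inserting a positive letter into a braid word gives a natural chain map from the complex of the shorter word to that of the longer one. Many different insertions can lead from one braid to another, and the question of this lecture is whether they all give the same map up to homotopy, once the map is normalized on the one copy of the monoidal identity that each complex contains. The question comes from Ben Elias and Matthew Hogancamp, "Drinfeld centralizers and Rouquier complexes", arXiv:2412.20633 (2024). We begin with a case where the answer is a short count.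

**The category.** Let $(W,S)$ be a Coxeter system with braid group $\mathrm{Br}$ generated by $\sigma_s$, $s\in S$, and let $\Bbbk\neq 0$ be a commutative ring (over the zero ring everything is zero). Fix a realization $\mathfrak h$: a free $\Bbbk$-module of finite rank with simple roots $\alpha_s\in\mathfrak h^*$ and coroots $\alpha_s^\vee\in\mathfrak h$, satisfying the standard hypotheses (for example Demazure surjectivity: $\alpha_s:\mathfrak h\to\Bbbk$ and $\alpha_s^\vee:\mathfrak h^*\to\Bbbk$ are surjective) under which the diagrammatic Hecke category is well behaved. For type $A_2$ one can take $\mathfrak h=\Bbbk^3$ with basis $e_1,e_2,e_3$, dual basis $x_1,x_2,x_3$, $\alpha_i=x_i-x_{i+1}$ and $\alpha_i^\vee=e_i-e_{i+1}$. Then $\alpha_i(e_i)=1$ and $\alpha_i^\vee(x_i)=1$, so Demazure surjectivity holds over every $\Bbbk$.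

Let $R=\mathrm{Sym}(\mathfrak h^*)$ with $\mathfrak h^*$ in degree $2$. Thus $R$ lives in even degrees $\ge 0$, and $R^0=\Bbbk$. Let $\mathfrak m$ be the ideal of elements of positive degree. Let $\mathcal H$ be the diagrammatic Hecke category, with monoidal structure $\star$ and identity $\mathbf 1$. It is built from objects $B_s$, $s\in S$. For a word $x=(s_1,\dots,s_k)$ in $S$ we write $B_x=B_{s_1}\cdots B_{s_k}$ (omitting $\star$ between objects) and call it a Bott–Samelson object; the empty word gives $\mathbf 1$. Morphisms are graded, $\mathrm{Hom}^\bullet(\mathbf 1,\mathbf 1)=R$, and the internal shift obeys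
$$\mathrm{Hom}^d(X,Y(1))=\mathrm{Hom}^{d+1}(X,Y),\qquad \mathrm{Hom}^d(X(1),Y)=\mathrm{Hom}^{d-1}(X,Y).$$
We use the dots $\eta_s:\mathbf 1\to B_s$ and $\epsilon_s:B_s\to\mathbf 1$ of degree $1$, and the trivalent vertices $\delta_s:B_s\to B_sB_s$ and $\mu_s:B_sB_s\to B_s$ of degree $-1$. They satisfy $(\epsilon_s\star\mathrm{id})\delta_s=\mathrm{id}$.

We also need the following facts from Elias–Williamson, *Soergel calculus*, Represent. Theory 2016 (the double leaves theorem and its corollary). Let $H_w$ be the standard basis of the Hecke algebra, with $H_s^2=1+(v^{-1}-v)H_s$. Put $b_s=H_s+v$, so that $b_s^2=(v+v^{-1})b_s$, and put $b_x=b_{s_1}\cdots b_{s_k}$. Let $\tau$ be the coefficient of $H_1$. Then $\tau(H_xH_y)=\delta_{xy,1}$, so $\tau$ is a trace: $\tau(ab)=\tau(ba)$.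

* (E1) $\mathrm{Hom}^\bullet(B_x,B_y)$ is a free graded $R$-module of graded rank $\tau(b_{x^{\mathrm{rev}}}b_y)$, where $v^d$ stands for a generator of degree $d$.
* (E2) $B_s$ is self-biadjoint, with unit $\mathrm{cup}_s=\delta_s\eta_s:\mathbf 1\to B_sB_s$ and counit $\mathrm{cap}_s=\epsilon_s\mu_s:B_sB_s\to\mathbf 1$, both of degree $0$.
* (E3) The light leaves $LL_{\underline w,e}$, for $e\subset\underline w$ a subexpression expressing $1$, form an $R$-basis of $\mathrm{Hom}^\bullet(B_{\underline w},\mathbf 1)$.

About (E3): a subexpression is a string of bits $e\in\{0,1\}^k$, and it expresses the product of the letters with bit $1$. The light leaf is built letter by letter. A letter $s$ is decorated $U$ if right multiplication by $s$ lengthens the product so far, and $D$ otherwise; a letter decorated $U0$ is closed off by a dot $\epsilon_s$. For example, $\underline w=ss$ has the subexpressions $00$ and $11$ expressing $1$. Their light leaves are $\epsilon_s\star\epsilon_s$ (degree $2$) and $\mathrm{cap}_s$ (degree $0$), which matches $\tau(b_sb_s)=(v+v^{-1})\tau(b_s)=1+v^2$.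

Two instances of (E1) will be used at once. Since $\tau(b_s)=v$, the space $\mathrm{Hom}^\bullet(\mathbf 1,B_s)$ starts in degree $1$. The ring $\mathrm{End}^\bullet(B_s)$ has graded rank $1+v^2$, so $\mathrm{End}^{-2}(B_s)=0$ and $\mathrm{End}^0(B_s)$ is free of rank $1$ over $\Bbbk$. Such an algebra is $\Bbbk\cdot\mathrm{id}$, freely. Indeed, if $g$ is a generator, write $\mathrm{id}=ug$ and $g^2=\lambda g$; then $g=ug\cdot g=u\lambda g$, so $u\lambda=1$, $u$ is a unit, and $\mathrm{id}=ug$ is again a free generator.

**Complexes.** In $K^b(\mathcal H)$ the shift is $C[1]^k=C^{k+1}$. A cochain of bidegree $(i,j)$ from $C$ to $D$ is a family of elements of $\mathrm{Hom}^j(C^k,D^{k+i})$. It is closed if it commutes with the differentials up to the usual sign, and it is null-homotopic if it equals $dN\pm Nd$ with $N$ of bidegree $(i-1,j)$. We write $\underline{\mathrm{Hom}}$ for the bigraded complex of cochains, $\mathrm{Hom}^{i,j}$ for homotopy classes of closed morphisms of bidegree $(i,j)$, and $\simeq$ for "homotopic". Signs play no role below: $\pm$ absorbs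 Koszul signs and sign conventions. Put
$$F_s=F(\sigma_s)=\big(B_s\xrightarrow{\epsilon_s}\mathbf 1(1)\big)\ \text{in degrees }0,1,\qquad F_s^-=F(\sigma_s^{-1})=\big(\mathbf 1(-1)\xrightarrow{\eta_s}B_s\big)\ \text{in degrees }-1,0,$$
and let $F(\underline\beta)$ be the $\star$-product over the letters of a braid word $\underline\beta$. A chain object of $F(\underline\beta)$ is given by deciding for each letter whether it is on ($B$) or off ($\mathbf 1$). A positive off letter contributes $[-1](1)$ and a negative off letter contributes $[1](-1)$. Up to sign, the differential switches one letter: a positive one from on to off by $\epsilon$, a negative one from off to on by $\eta$. For instance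
$$F(\sigma_s\sigma_t)=\big(B_sB_t\to B_s(1)\oplus B_t(1)\to\mathbf 1(2)\big)\ \text{in degrees }0,1,2.$$
The complexes $F(\underline\beta)$ are invertible up to homotopy. Writing $e(\beta)$ for the exponent sum, the chain object with all letters off is $\mathbf 1[-e(\beta)](e(\beta))$, the unique identity summand.

**Lemma 1.** Let $\pi$ be a positive braid, given by a positive word, and let $e=e(\pi)$. Then sending a closed morphism to its component $\mathbf 1\to\mathbf 1(e)$ gives an isomorphism $\mathrm{Hom}^{e,-e}(\mathbf 1,F(\pi))\cong\Bbbk$.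

*Proof.* The complex $F(\pi)$ has top degree $e$, and the only chain object there is the all-off object $\mathbf 1(e)$. A cochain of bidegree $(e,-e)$ is therefore an element of $\mathrm{Hom}^{-e}(\mathbf 1,\mathbf 1(e))=\mathrm{Hom}^0(\mathbf 1,\mathbf 1)=R^0=\Bbbk$, and every such cochain is closed because nothing lies above degree $e$. A homotopy has bidegree $(e-1,-e)$. Objects in degree $e-1$ have exactly one letter on, so they are $B_r(e-1)$, and $\mathrm{Hom}^{-e}(\mathbf 1,B_r(e-1))=\mathrm{Hom}^{-1}(\mathbf 1,B_r)=0$. There are no nonzero boundaries. $\square$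

So from $\mathbf 1$ to a positive braid complex there is one scalar of freedom, and normalizing that scalar makes the map unique. What changes for two arbitrary braids?

## 2. The residue, the order on braids, and the set $\mathrm{can}(\beta',\beta)$

**Definition (residue).** Let $\mathrm{Res}$ be the functor that restricts $F(\underline\beta)$ to its identity summand and reduces modulo $\mathfrak m$. Let $f:F(\underline{\beta'})\to F(\underline\beta)$ be closed of bidegree $(e(\beta)-e(\beta'),\,e(\beta')-e(\beta))$. Then $\mathrm{res}(f)\in\Bbbk$ is the scalar obtained from $\mathrm{Res}(f)$ by identifying both restricted complexes with $\mathbf 1/\mathfrak m$, whose degree-zero endomorphism ring is $\Bbbk$.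

In this bidegree the component of $f$ between the all-off objects lies in
$$\mathrm{Hom}^{e(\beta')-e(\beta)}\big(\mathbf 1(e(\beta')),\mathbf 1(e(\beta))\big)=\mathrm{Hom}^0(\mathbf 1,\mathbf 1)=\Bbbk,$$
and $\mathrm{res}(f)$ is this scalar, up to a sign fixed by conventions. In Lemma 1 the isomorphism is $\mathrm{res}$, up to such a sign. It is part of the setup that $\mathrm{res}$ depends only on the homotopy class and is multiplicative under composition. The direct reason is the following lemma.

**Lemma 2.** Let $x$ be a nonempty word, and let $g:\mathbf 1\to B_x$ and $g':B_x\to\mathbf 1$ be homogeneous of degrees adding to $0$. Then $g'g=0$.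

*Proof.* Write $B_x=B_sB_y$. By (E2), $g=(\mathrm{id}_{B_s}\star g_1)\,\mathrm{cup}_s$ and $g'=\mathrm{cap}_s(\mathrm{id}_{B_s}\star g_1')$ with $g_1:B_s\to B_y$ and $g_1':B_y\to B_s$ of the same degrees as $g$ and $g'$. Then $g_1'g_1\in\mathrm{End}^0(B_s)=\Bbbk\,\mathrm{id}$, say $g_1'g_1=\lambda\,\mathrm{id}$, so $g'g=\lambda\,\mathrm{cap}_s\mathrm{cup}_s=\lambda\,\epsilon_s\mu_s\delta_s\eta_s$. This is $0$ because $\mu_s\delta_s\in\mathrm{End}^{-2}(B_s)=0$. $\square$

The all-off component of a composite is a sum over the chain objects $Y$ of the middle complex. If $Y$ is not all-off, it is a shifted $B_x$ with $x$ nonempty and contributes $0$ by Lemma 2. Hence $\mathrm{res}$ is multiplicative. The all-off component of $dN\pm Nd$ is a sum of composites through chain objects whose degree is one less, in the target, or one more, in the source, than that of the all-off object. These are not all-off, so the sum is $0$ and $\mathrm{res}$ is homotopy invariant. Finally, the all-off object of a $\star$-product is the product of the all-off objects, so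
$$\mathrm{res}(f\star g)=\pm\,\mathrm{res}(f)\,\mathrm{res}(g).$$

We use one more known fact, Rouquier canonicity: if $\underline\beta,\underline\beta'$ are words for the same braid, there is a degree zero chain map $F(\underline\beta)\to F(\underline\beta')$ with $\mathrm{res}=1$; it is unique up to homotopy and is a homotopy equivalence. So $F(\beta)$ makes sense for a braid $\beta$, and so do homotopy classes of closed morphisms between such complexes.

**Definition (order and canonical maps).** Write $\beta'\le\beta$ if there is a closed morphism $F(\beta')\to F(\beta)$ of bidegree $(e(\beta)-e(\beta'),e(\beta')-e(\beta))$ that becomes invertible under $\mathrm{Res}$, that is, with $\mathrm{res}$ a unit. This is a partial order. For $\beta'\le\beta$, let $\mathrm{can}(\beta',\beta)$ be the set of homotopy classes of such $f$ with $\mathrm{res}(f)=1$.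

The basic example is the inclusion $\iota_s:\mathbf 1\to F_s$ of the subcomplex $\mathbf 1(1)[-1]$. It is closed of bidegree $(1,-1)$ with $\mathrm{res}(\iota_s)=\pm1$. Tensoring with identities gives $\beta\gamma\le\beta\sigma_s\gamma$ for all braids $\beta,\gamma$, and repeating this gives $1\le\pi$ for every positive $\pi$.

**Question.** If $\beta'\le\beta$, is $\mathrm{can}(\beta',\beta)$ always a singleton?

If $\mathrm{can}(\beta',\beta)$ is nonempty, it is a torsor under the kernel of $\mathrm{res}$ on the relevant Hom group, so the question is whether that kernel can be nonzero. The source braid can always be moved to $1$.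

**Translation.** The map
$$\mathrm{Hom}(F(\beta'),F(\beta))\to\mathrm{Hom}(\mathbf 1,F(\beta'^{-1}\beta)),\qquad f\mapsto(\mathrm{id}_{F(\beta'^{-1})}\star f)\circ\mathrm{can},$$
with $\mathrm{can}:\mathbf 1\to F(\beta'^{-1})F(\beta')$ the canonical equivalence, is an isomorphism, because $F(\beta'^{-1})$ is invertible. It preserves $\mathrm{res}$ up to a sign that does not depend on $f$. So $\beta'\le\beta$ if and only if $1\le\beta'^{-1}\beta$, and $\mathrm{can}(\beta',\beta)$ is in bijection with $\mathrm{can}(1,\beta'^{-1}\beta)$. In the same way, $f\mapsto(\mathrm{id}_{F(\delta)}\star f\star\mathrm{id}_{F(\delta^{-1})})\circ\mathrm{can}$ is an isomorphism $\mathrm{Hom}(\mathbf 1,F(\gamma))\cong\mathrm{Hom}(\mathbf 1,F(\delta\gamma\delta^{-1}))$ preserving $\mathrm{res}$ up to sign. With Lemma 1: in any Coxeter group, $\mathrm{can}(\beta',\beta)$ is a singleton whenever $\beta'^{-1}\beta$ is conjugate to a positive braid.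

## 3. Commuting generators: braids above $1$ are positive

Take first $S=\{s\}$, so that $\mathrm{Br}=\{\sigma_s^n\}$. For $n\ge0$, Lemma 1 says that $\mathrm{can}(1,\sigma_s^n)$ is a singleton. For $n=-1$ the complex $\underline{\mathrm{Hom}}(\mathbf 1,F_s^-)$ is $R\to\mathrm{Hom}^\bullet(\mathbf 1,B_s)=R\,\eta_s$, $r\mapsto r\eta_s$, up to shifts. This is an isomorphism, so every closed morphism is null-homotopic and $1\not\le\sigma_s^{-1}$. For $n<-1$, inserting letters gives $\sigma_s^n\le\sigma_s^{-1}$, so $1\le\sigma_s^n$ would force $1\le\sigma_s^{-1}$. Uniqueness therefore holds in rank one. The next two lemmas carry the computation for $n=-1$ further.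

**Lemma 3.** Let $s\in S$ and let $X$ be a Bott–Samelson object in letters $\neq s$. Then $\eta_s\star-:\mathrm{Hom}^{\bullet-1}(\mathbf 1,X)\to\mathrm{Hom}^\bullet(\mathbf 1,B_sX)$ is an isomorphism.

*Proof.* Flipping diagrams upside down is a contravariant duality that fixes Bott–Samelson objects and exchanges $\eta_s$ and $\epsilon_s$. So it suffices to prove that $\epsilon_s\star-:\mathrm{Hom}(X,\mathbf 1)\to\mathrm{Hom}(B_sX,\mathbf 1)$ is an isomorphism. This map is $R$-linear, since $r\circ(\epsilon_s\star f)=\epsilon_s\star(r\circ f)$ for $r\in R=\mathrm{End}(\mathbf 1)$. Let $X=B_{\underline x}$. A subexpression of $s\underline x$ expressing $1$ must begin with $0$, since otherwise $sw=1$ for some $w$ in the subgroup generated by $S\setminus\{s\}$, which is impossible. The initial $0$ is decorated $U0$, because $1\cdot s$ is longer than $1$, so the first step of the light leaf is $\epsilon_s$. After that step nothing of the first strand is left, and the remaining steps are those for $\underline x$; we make the same choices there. Hence $LL_{s\underline x,0e}=\epsilon_s\star LL_{\underline x,e}$,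 and by (E3) our map carries a basis bijectively to a basis. $\square$

**Lemma 4.** If $\pi$ is a braid word in letters $\sigma_r^{\pm1}$ with $r\ne s$, then $\underline{\mathrm{Hom}}(\mathbf 1,F(\sigma_s^{-1}\pi))\simeq0$. Hence $1\not\le\sigma_s^{-1}\pi$.

*Proof.* Since $F_s^-=(\mathbf 1(-1)\xrightarrow{\eta_s}B_s)$, the complex in question is, up to shift, the cone of
$$\eta_s\star-:\underline{\mathrm{Hom}}(\mathbf 1,F(\pi)(-1))\to\underline{\mathrm{Hom}}(\mathbf 1,B_sF(\pi)).$$
The chain objects of $F(\pi)$ are shifted Bott–Samelson objects in letters $\ne s$, so Lemma 3 makes this map an isomorphism in each term, and the cone is acyclic. Every closed morphism $\mathbf 1\to F(\sigma_s^{-1}\pi)$ is thus null-homotopic and has $\mathrm{res}=0$, which is not a unit because $\Bbbk\ne0$. $\square$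

**Proposition 5.** If $m_{st}=2$ for all $s\ne t$ in $S$, then $\mathrm{can}(\beta',\beta)$ is a singleton for all $\beta'\le\beta$.

*Proof.* Now $\mathrm{Br}$ is free abelian on the $\sigma_r$. Put $\gamma=\beta'^{-1}\beta=\prod_r\sigma_r^{n_r}$; by the translation, $1\le\gamma$. Suppose some $n_s<0$ and write $\gamma=\sigma_s^{n_s}\pi$ with $\pi$ not involving $s$. Inserting $-n_s-1$ letters $\sigma_s$ gives $1\le\gamma\le\sigma_s^{-1}\pi$, which contradicts Lemma 4. So all $n_r\ge0$, $\gamma$ is positive, and $\mathrm{can}(1,\gamma)$ is a singleton by Lemma 1. $\square$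

The proof gathers all letters $s$ in one place. When two generators do not commute, a negative letter can sit between positive ones without cancelling. What happens then?

## 4. Two insertions with the same residue

Let $s,t\in S$ with $m_{st}\ge3$, where $m_{st}=\infty$ is allowed, and put
$$\beta'=\sigma_s,\qquad\beta=\sigma_t\sigma_s\sigma_t^{-1}\sigma_s\sigma_t .$$
There are two evident ways to reach $\beta$ from $\sigma_s$: write $\sigma_s=\sigma_s\sigma_t^{-1}\sigma_t$ and insert $\sigma_t$ in front and $\sigma_s$ in fourth place, or write $\sigma_s=\sigma_t\sigma_t^{-1}\sigma_s$ and insert $\sigma_s$ in second place and $\sigma_t$ at the end. Let $\varepsilon:\mathbf 1\to F_tF_t^-$ and $\varepsilon':\mathbf 1\to F_t^-F_t$ be the canonical equivalences ($\mathrm{res}=1$). The two insertions are the closed morphisms $F_s\to F_tF_sF_t^-F_sF_t$ of bidegree $(2,-2)$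
$$f_1=(\iota_t\star\mathrm{id}_{F_s}\star\mathrm{id}_{F_t^-}\star\iota_s\star\mathrm{id}_{F_t})\circ(\mathrm{id}_{F_s}\star\varepsilon'),\tag{1}$$
$$f_2=(\mathrm{id}_{F_t}\star\iota_s\star\mathrm{id}_{F_t^-}\star\mathrm{id}_{F_s}\star\iota_t)\circ(\varepsilon\star\mathrm{id}_{F_s}).\tag{2}$$
Both have $\mathrm{res}=\pm1$. We multiply them by signs so that $\mathrm{res}(f_1)=\mathrm{res}(f_2)=1$. In particular $\beta'\le\beta$ and $f_1,f_2\in\mathrm{can}(\beta',\beta)$.

The results to be proved are these, with $\Bbbk\ne0$ throughout.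

**Theorem 1.** Let $m_{st}\ge3$, $\beta'=\sigma_s$, $\beta=\sigma_t\sigma_s\sigma_t^{-1}\sigma_s\sigma_t$. Then $\beta'\le\beta$, and $f_1,f_2\in\mathrm{can}(\beta',\beta)$ are $\Bbbk$-linearly independent in homotopy. Hence $c\mapsto f_1+c(f_2-f_1)$ is an injection $\Bbbk\hookrightarrow\mathrm{can}(\beta',\beta)$.

So the answer to the question is no, already for three-strand braids (type $A_2$).

**Theorem 2.** $\mathrm{can}(\beta',\beta)$ is a singleton for all $\beta'\le\beta$ in $\mathrm{Br}$ if and only if $m_{st}=2$ for all $s\ne t$ in $S$.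

**Theorem 3.** In Theorem 1, $f_1,f_2$ is a $\Bbbk$-basis of the group of homotopy classes of bidegree $(2,-2)$, so $\mathrm{can}(\beta',\beta)=\{f_1+c(f_2-f_1):c\in\Bbbk\}\cong\Bbbk$.

The first thing to try is to repeat the count of Lemma 1 for cochains $F_s\to F(\beta)$ of bidegree $(2,-2)$. It already stops on the summand $\mathbf 1(1)$ of $F_s$. That summand has degree $1$ and maps to degree $3$ of $F(\beta)$, which is no longer the top degree: with only $t^{-1}$ on, there is $B_t(4)$ in degree $4$. The objects in degree $3$ are the all-off object $\mathbf 1(3)$ and, with $t^{-1}$ and one positive letter on,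
$$B_tB_t(3),\quad B_sB_t(3),\quad B_tB_s(3),\quad B_tB_t(3).$$
For each of these objects $Y(3)$, cochains $\mathbf 1(1)\to Y(3)$ of internal degree $-2$ form $\mathrm{Hom}^0(\mathbf 1,Y)$. This is $\Bbbk$ for $Y=\mathbf 1$, free of rank $1$ for each $B_tB_t$ (since $\tau(b_t^2)=1+v^2$), and $0$ for $B_sB_t$ and $B_tB_s$ (since $\tau(b_sb_t)=v^2$). So there are three free scalars here instead of one, more on the summand $B_s$, and conditions and homotopies among them. The residue sees one scalar only, and it cannot separate $f_1$ from $f_2$.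

What helps is that $f_1$ and $f_2$ treat the fourth letter $\sigma_s$ differently: $f_1$ passes through $\iota_s$ there, and $f_2$ through $\mathrm{id}_{F_s}$. So compose with a map that kills $\iota_s$ but not the identity. Let
$$h_s:F_s\to F_s^-\quad\text{be }\mathrm{id}_{B_s}\text{ in degree }0\text{ and zero elsewhere.}$$
It is a chain map of bidegree $(0,0)$: $F_s$ vanishes in degree $-1$ and $F_s^-$ vanishes in degree $1$, so both $h_sd$ and $dh_s$ are zero. Since $\iota_s$ lands in degree $1$ of $F_s$, where $h_s$ is zero,
$$h_s\circ\iota_s=0.\tag{3}$$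
After this composition $f_1$ is gone, and what remains of $f_2$ can be recognized on a single component that homotopies cannot reach, for degree reasons. To see that, we need a table of degrees.

## 5. Graded ranks of Hom spaces in two letters

For $s\ne t$ we have $b_sb_t=H_{st}+vH_s+vH_t+v^2$, so $\tau(b_sb_t)=v^2$. We square this expansion and use $\tau(H_xH_y)=\delta_{xy,1}$. If $m_{st}\ge3$ then $st\cdot st\ne1$, so $\tau(H_{st}H_{st})=0$. The terms that survive are $(vH_s)^2$, $(vH_t)^2$ and $(v^2)^2$, and
$$\tau(b_sb_tb_sb_t)=2v^2+v^4\qquad(m_{st}\ge3).\tag{4}$$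
Everything else follows from (E1), the trace property and $b_s^2=(v+v^{-1})b_s$. For instance, $\mathrm{Hom}(B_tB_s,B_sB_tB_s)$ has rank $\tau(b_sb_t\,b_sb_tb_s)=\tau(b_sb_s\,b_tb_sb_t)=(v+v^{-1})\tau(b_sb_tb_sb_t)$. For $m_{st}\ge3$:

| Hom space | graded rank |
|---|---|
| $(B_tB_s,B_sB_tB_s)$, $(B_tB_s,B_tB_sB_t)$ | $(v+v^{-1})(2v^2+v^4)=2v+3v^3+v^5$ |
| $(B_tB_s,B_s)$, $(B_tB_s,B_t)$, $(B_t,B_tB_s)$, $(B_s,B_tB_s)$ | $(v+v^{-1})v^2=v+v^3$ |
| $(B_tB_s,B_tB_s)$, $(B_s,B_sB_tB_s)$ | $(v+v^{-1})^2v^2=1+2v^2+v^4$ |
| $(B_s,B_tB_sB_t)$ | $2v^2+v^4$ |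
| $(B_s,B_t)$, $(\mathbf 1,B_tB_s)$ | $v^2$ |
| $(B_s,B_s)$ | $1+v^2$ |
| $(\mathbf 1,B_s)$ | $v$ |

Since $R$ lives in degrees $\ge0$, a Hom space is zero below the lowest exponent of its rank, and in that lowest degree it is free over $\Bbbk$ with rank equal to the coefficient. In particular $\mathrm{End}^0(B_tB_s)$ is a $\Bbbk$-algebra that is free of rank $1$, so it equals $\Bbbk\cdot\mathrm{id}$ freely, by the argument given in Section 1 for $\mathrm{End}^0(B_s)$.

## 6. Separating $f_1$ from $f_2$ with $h_s$

*Proof of Theorem 1.* We have already seen that $\beta'\le\beta$ and $f_1,f_2\in\mathrm{can}(\beta',\beta)$.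

**Step 1: apply $h_s$ to the fourth letter.** The aim is to kill $f_1$ and simplify $f_2$. Let
$$H'=\mathrm{id}_{F_t}\star\mathrm{id}_{F_s}\star\mathrm{id}_{F_t^-}\star h_s\star\mathrm{id}_{F_t}:\ F_tF_sF_t^-F_sF_t\to F_tF_sF_t^-F_s^-F_t .$$
By (1) and (3), $H'f_1=0$. By (2) and the interchange law,
$$H'f_2=\pm(\mathrm{id}_{F_t}\star\theta)\circ(\varepsilon\star\mathrm{id}_{F_s}),\qquad\theta:=\iota_s\star\mathrm{id}_{F_t^-}\star h_s\star\iota_t:\ F_t^-F_s\to F_sF_t^-F_s^-F_t .\tag{5}$$

**Step 2: remove the equivalence $\varepsilon$.** The aim is to work with the explicit map $\theta$ only. Let $G:=\mathrm{Hom}^{2,-2}(F_t^-F_s,\,F_sF_t^-F_s^-F_t)$. Since $F_t$ is invertible and $\varepsilon\star\mathrm{id}_{F_s}$ is a homotopy equivalence, the map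
$$G\to\mathrm{Hom}^{2,-2}(F_s,F_tF_sF_t^-F_s^-F_t),\qquad\xi\mapsto(\mathrm{id}_{F_t}\star\xi)\circ(\varepsilon\star\mathrm{id}_{F_s}),\tag{6}$$
is an isomorphism of $\Bbbk$-modules, and it sends $\theta$ to $\pm H'f_2$.

**Step 3: list the chain objects.** The aim is to see which components a homotopy can touch. The source $F_t^-F_s$ is
$$\text{degree }-1:\ B_s(-1);\qquad\text{degree }0:\ B_tB_s\oplus\mathbf 1;\qquad\text{degree }1:\ B_t(1).$$
In the target $F_sF_t^-F_s^-F_t$ the top degree is $2$. It is reached only with both positive letters off and both negative letters on, which gives the single object $B_tB_s(2)$. Degree $1$ consists of the objects $X(1)$, with $X$ one of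
$$B_sB_tB_s,\qquad B_tB_sB_t,\qquad B_s\ (t^{-1}\text{ off}),\qquad B_t\ (s^{-1}\text{ off}).$$
In the first two, both negative letters and one positive letter are on; in the last two, both positive letters and the indicated negative letter are off.

**Step 4: a linear functional on $G$.** The aim is to detect $\theta$.

**Lemma 6.** Sending a cocycle of bidegree $(2,-2)$ to the coefficient $a\in\Bbbk$ of its component $B_tB_s\to B_tB_s(2)$, an element of $\mathrm{Hom}^{-2}(B_tB_s,B_tB_s(2))=\mathrm{End}^0(B_tB_s)=\Bbbk\,\mathrm{id}$, gives a well-defined linear map $a:G\to\Bbbk$. Moreover $a(\theta)=\pm1$.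

*Proof.* We must show that $a$ vanishes on boundaries. Let $N$ be a homotopy, of bidegree $(1,-2)$. The component $B_tB_s\to B_tB_s(2)$ of $dN\pm Nd$ is a sum of composites of two kinds. Those in $dN$ pass through a degree-$1$ object $X(1)$ of the target and use a component of $N$ in $\mathrm{Hom}^{-2}(B_tB_s,X(1))=\mathrm{Hom}^{-1}(B_tB_s,X)$. By the table this is $0$ for all four $X$, since the lowest exponent is $1$ each time. Those in $Nd$ pass through the degree-$1$ object $B_t(1)$ of the source and use the component of $N$ in $\mathrm{Hom}^{-2}(B_t(1),B_tB_s(2))=\mathrm{Hom}^{-1}(B_t,B_tB_s)=0$. So $a$ is well defined. Finally, by (5), $\theta$ maps the summand $B_tB_s$ to $\mathbf 1(1)\,B_t\,B_s\,\mathbf 1(1)=B_tB_s(2)$ by $\pm\mathrm{id}$: $\iota_s$ and $\iota_t$ insert the off terms, and $h_s$ is the identity on $B_s$. $\square$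

**Step 5: linear independence.** Suppose $c_1f_1+c_2f_2\simeq0$. Applying $H'$ gives $c_2H'f_2\simeq0$, hence $c_2\theta\simeq0$ by (6), and Lemma 6 gives $\pm c_2=a(c_2\theta)=0$. Then $c_1f_1\simeq0$, and applying $\mathrm{res}$ gives $c_1=0$. So $f_1,f_2$ are linearly independent. Each $f_1+c(f_2-f_1)$ has residue $1$, and two of them with different $c$ are not homotopic, since a nonzero multiple of $f_2-f_1$ is not null-homotopic. $\blacksquare$

The hypothesis $m_{st}\ge3$ entered through (4). If $m_{st}=2$, then $\tau(b_sb_tb_sb_t)=1+2v^2+v^4$, and $\mathrm{Hom}(B_tB_s,B_sB_tB_s)$ has graded rank $(v+v^{-1})(1+2v^2+v^4)=v^{-1}+3v+3v^3+v^5$. Then $\mathrm{Hom}^{-1}(B_tB_s,B_sB_tB_s)\neq0$, and the proof of Lemma 6 breaks down. It has to: in that case $\beta'^{-1}\beta=\sigma_s\sigma_t$ is positive, so $f_1\simeq f_2$ by Lemma 1 and the translation.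

*Proof of Theorem 2.* If all $m_{st}=2$, this is Proposition 5. Otherwise some $s\ne t$ have $m_{st}\ge3$, and Theorem 1 gives $f_1\not\simeq f_2$ in the same $\mathrm{can}(\beta',\beta)$. $\blacksquare$

## 7. The full Hom group of bidegree $(2,-2)$

Let $m_{st}\ge3$ and $V=\mathrm{Hom}^{2,-2}(F_s,F_tF_sF_t^-F_sF_t)$. It remains to show that $f_1$ and $f_2$ span $V$. We compute the kernel of
$$H'_*:V\to\mathrm{Hom}^{2,-2}(F_s,F_tF_sF_t^-F_s^-F_t)$$
and then bound its image by showing that the functional $a$ of Lemma 6 is injective.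

**Lemma 7.** $\ker H'_*=\Bbbk f_1$.

*Proof.* **Step 1: the cone of $h_s$.** The aim is to describe $\ker H'_*$ by simpler complexes. The complex $\mathrm{Cone}(h_s)$ is
$$B_s\oplus\mathbf 1(-1)\ \text{ in degree }-1,\qquad\mathbf 1(1)\oplus B_s\ \text{ in degree }0 .$$
The object $\mathbf 1(1)$ in degree $0$ is a subcomplex. The quotient is $B_s\oplus\mathbf 1(-1)\xrightarrow{(\mathrm{id},\,\pm\eta_s)}B_s$; cancelling the isomorphism $\mathrm{id}_{B_s}$ makes it homotopy equivalent to $\mathbf 1(-1)$ in degree $-1$, that is, to $\mathbf 1(-1)[1]$. The sequence is split in each degree, so we have a triangle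
$$\mathbf 1(1)\to\mathrm{Cone}(h_s)\to\mathbf 1(-1)[1].\tag{7}$$
The map $\mathrm{Cone}(h_s)[-1]\to F_s$ in the triangle of $h_s$ is, up to sign, the projection to the $F_s$-part, so on $\mathbf 1(1)[-1]$ it is $\pm\iota_s$.

**Step 2: exact sequences.** The aim is to bound the group that maps onto $\ker H'_*$. Tensor the triangle of $h_s$ with $F_tF_sF_t^-$ on the left and $F_t$ on the right, and apply $\mathrm{Hom}(F_s,-)$. By the long exact sequence, $\ker H'_*$ is the image in $V$ of
$$\mathrm{Hom}^{2,-2}(F_s,F_tF_sF_t^-\,\mathrm{Cone}(h_s)[-1]\,F_t)=\mathrm{Hom}^{1,-2}(F_s,F_tF_sF_t^-\,\mathrm{Cone}(h_s)\,F_t).$$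
By (7), this group is the middle term of an exact sequence whose outer terms are
$$\mathrm{Hom}^{1,-2}(F_s,F_tF_sF_t^-F_t(1))=\mathrm{Hom}^{1,-1}(F_s,F_tF_sF_t^-F_t)\cong\mathrm{Hom}^{1,-1}(F_s,F(\sigma_t\sigma_s)),$$
$$\mathrm{Hom}^{1,-2}(F_s,F_tF_sF_t^-F_t(-1)[1])\cong\mathrm{Hom}^{2,-3}(F_s,F(\sigma_t\sigma_s)).$$

**Step 3: evaluate the outer terms.** Tensoring with $F_s^-$ on the right gives $\mathrm{Hom}^{i,j}(F_s,F(\sigma_t\sigma_s))\cong\mathrm{Hom}^{i,j}(\mathbf 1,F_t)$. For $(i,j)=(2,-3)$ this is $0$, because $F_t$ has no term in degree $2$. For $(i,j)=(1,-1)$ it is $\Bbbk$ via $\mathrm{res}$, by Lemma 1. All these identifications preserve $\mathrm{res}$ up to sign, so $\mathrm{Hom}^{1,-1}(F_s,F_tF_sF_t^-F_t)$ is spanned over $\Bbbk$ by any element with $\mathrm{res}=\pm1$, for example by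
$$(\iota_t\star\mathrm{id}_{F_s}\star\mathrm{id}_{F_t^-}\star\mathrm{id}_{F_t})\circ(\mathrm{id}_{F_s}\star\varepsilon').$$

**Step 4: map into $V$.** Since the second outer term is zero, the group of Step 2 is the image of the first outer term. By Step 1, the resulting map from the first outer term to $V$ is, up to sign, composition with the insertion of $\iota_s$ in fourth place. By (1) it sends the spanning element of Step 3 to $\pm f_1$. Hence $\ker H'_*\subseteq\Bbbk f_1$, and the reverse inclusion is $H'f_1=0$. $\square$

**Lemma 8.** The map $a:G\to\Bbbk$ of Lemma 6 is injective.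

*Proof.* **Step 1: list all components of a cochain.** The target vanishes above degree $2$, so a cochain of bidegree $(2,-2)$ has components only on degrees $-1$ and $0$ of the source. They are:

* $B_tB_s\to B_tB_s(2)$, with coefficient $a$;
* $\mathbf 1\to B_tB_s(2)$, in $\mathrm{Hom}^0(\mathbf 1,B_tB_s)=0$;
* $B_s(-1)\to X(1)$, in $\mathrm{Hom}^{-2}(B_s(-1),X(1))=\mathrm{Hom}^0(B_s,X)$, for the four objects $X$ of degree $1$.

By the table, $\mathrm{Hom}^0(B_s,X)$ is $0$ for $X=B_t$ and for $X=B_tB_sB_t$. For $X=B_s$ it is $\Bbbk\,\mathrm{id}$; call the coefficient $b$. For $X=B_sB_tB_s$ it is free of rank $1$; call the component $\psi$. So a cochain is a triple $(a,b,\psi)$. Take a cocycle with $a=0$; we show that it is null-homotopic.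

**Step 2: remove $b$ by a homotopy.** In degree $0$ of the target there is the object with the first $s$ on, $t^{-1}$ off, $s^{-1}$ on and the last $t$ off, namely $B_s\,\mathbf 1(-1)\,B_s\,\mathbf 1(1)=B_sB_s$. Consider the homotopy whose only component is $\delta_s:B_s(-1)\to B_sB_s$. It has the required internal degree, since $\mathrm{Hom}^{-2}(B_s(-1),B_sB_s)=\mathrm{Hom}^{-1}(B_s,B_sB_s)$. Because $B_s(-1)$ is the lowest term of the source, nothing maps into it, and the boundary of the homotopy is $d\circ\delta_s$. It is supported on $B_s(-1)$, so it has $a=0$. The differential on $B_sB_s$ turns the first $s$ off or $t^{-1}$ on. Turning $s$ off lands in the object $X=B_s$, with component $\pm(\epsilon_s\star\mathrm{id})\delta_s=\pm\mathrm{id}$. Subtracting a multiple of this boundary, we may assume $a=b=0$.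

**Step 3: show $\psi=0$.** Look at the cocycle condition in $\mathrm{Hom}^{-2}(B_s(-1),B_tB_s(2))=\mathrm{Hom}^1(B_s,B_tB_s)$. As $a=b=0$, only $\psi$ followed by the differential $B_sB_tB_s(1)\to B_tB_s(2)$ contributes. That differential turns the first $s$ off, so the condition is $p(\psi)=0$, where
$$p=(\epsilon_s\star\mathrm{id}\star\mathrm{id})\circ-:\ \mathrm{Hom}^0(B_s,B_sB_tB_s)\to\mathrm{Hom}^1(B_s,B_tB_s).$$
We claim that $p$ is an isomorphism. Its source is free of rank $1$. For its target, biadjunction (E2) gives $\mathrm{Hom}(B_s,B_tB_s)\cong\mathrm{Hom}(\mathbf 1,B_tB_sB_s)$ and $\mathrm{End}(B_s)\cong\mathrm{Hom}(\mathbf 1,B_sB_s)$. Lemma 3, for the letter $t$ and $X=B_sB_s$, then yields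
$$\mathrm{Hom}^1(B_s,B_tB_s)=\eta_t\star\mathrm{End}^0(B_s)=\Bbbk\,(\eta_t\star\mathrm{id}_{B_s}),$$
free of rank $1$. The element $(\mathrm{id}\star\eta_t\star\mathrm{id})\delta_s\in\mathrm{Hom}^0(B_s,B_sB_tB_s)$ satisfies
$$p\big((\mathrm{id}\star\eta_t\star\mathrm{id})\delta_s\big)=(\eta_t\star\mathrm{id}_{B_s})(\epsilon_s\star\mathrm{id}_{B_s})\delta_s=\eta_t\star\mathrm{id}_{B_s},$$
so $p$ is surjective. A surjection between free modules of rank $1$ over a commutative ring is multiplication by a unit, hence an isomorphism. Therefore $\psi=0$, and the cocycle we started with is a boundary. $\square$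

*Proof of Theorem 3.* Linear independence is Theorem 1. For spanning, note first that $G=\Bbbk\theta$: since $a(\theta)=\pm1$, every $\xi\in G$ differs from a multiple of $\theta$ by an element on which $a$ vanishes, and that element is $0$ by Lemma 8. By (5) and (6), $\mathrm{Hom}^{2,-2}(F_s,F_tF_sF_t^-F_s^-F_t)=\Bbbk\cdot H'f_2$. Now let $x\in V$. Then $H'x=c\,H'f_2$ for some $c\in\Bbbk$, so $x-cf_2\in\ker H'_*=\Bbbk f_1$ by Lemma 7. Hence $V=\Bbbk f_1\oplus\Bbbk f_2$. Since $\mathrm{res}(c_1f_1+c_2f_2)=c_1+c_2$, the elements of residue $1$ are those with $c_1=1-c_2$, that is,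
$$\mathrm{can}(\sigma_s,\ \sigma_t\sigma_s\sigma_t^{-1}\sigma_s\sigma_t)=\{f_1+c(f_2-f_1):c\in\Bbbk\}\cong\Bbbk .\qquad\blacksquare$$
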